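# Signs that no newform of level 30 can have: congruences with Eisenstein series at square-free level

## 1. Three quaternions of norms 1, 3 and 10

Let $D$ be the $\mathbb Q$-algebra with generators $a,b$ and relations $a^2=-3$, $b^2=-10$, $ab=-ba$. Put $\rho=(-1+a)/2$, a primitive cube root of unity, and
$$R=\mathbb Z[\rho]\oplus\mathbb Z[\rho]\,b .$$
Since $bx=\bar x b$ for $x\in\mathbb Q(a)$, the set $R$ is a ring. The conjugate of $yb$ is $\bar b\,\bar y=-b\bar y=-yb$, so
$$\mathrm{Nrd}(x+yb)=(x+yb)(\bar x-yb)=N(x)+10N(y),\qquad x,y\in\mathbb Q(a),$$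
where $N$ is the norm of $\mathbb Q(a)=\mathbb Q(\sqrt{-3})$. The elements $\rho,a,b$ have norms $1,3,10$.

For $j\ge1$ let $V_j=\mathrm{Sym}^{2j}(\mathbb C^2)\otimes\det^{-j}$, of dimension $2j+1$. Scalars in $GL_2(\mathbb C)$ act on it trivially. Identify $D\otimes\mathbb C$ with $M_2(\mathbb C)$ so that $a$ becomes $\mathrm{diag}(\sqrt{-3},-\sqrt{-3})$. Then $D^\times$ acts on $V_j$. The monomials $X^{j+m}Y^{j-m}$ span lines $V_j(m)$, $-j\le m\le j$, and $z\in\mathbb Q(a)^\times$, which has become $\mathrm{diag}(z,\bar z)$, acts on $V_j(m)$ by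
$$z^{j+m}\bar z^{\,j-m}(z\bar z)^{-j}=(z/\bar z)^m. \tag{1}$$
The element $b$ anticommutes with $a$, so it is antidiagonal, $b=\begin{pmatrix}0&s\\t&0\end{pmatrix}$ with determinant $-st$. It sends $X^jY^j$ to $(st)^j(-st)^{-j}X^jY^j$, so it acts on $V_j(0)$ by $(-1)^j$.

Now ask for a nonzero $v\in V_j$ on which the three elements act by signs:
$$\rho v=v,\qquad av=\sigma_3v,\qquad bv=\sigma_{10}v,\qquad \sigma_3,\sigma_{10}\in\{\pm1\}. \tag{2}$$
As $\rho/\bar\rho=\rho^2$ has order $3$, the first condition and (1) put $v$ in the sum of the $V_j(m)$ with $3\mid m$. As $a/\bar a=-1$, the element $a$ acts on $V_j(m)$ by $(-1)^m$. Two consequences follow.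

- If $j=2$, then $v\in V_2(0)$, so $\sigma_3=1$.
- If $j=4$ or $j=5$, then $v\in V_j(-3)\oplus V_j(0)\oplus V_j(3)$. If moreover $\sigma_3=1$, then $v\in V_j(0)$, so $\sigma_{10}=(-1)^j$.

Here is what this is for. We shall see that a newform $f$ of weight $6$ and level $30$ produces a vector $v\in V_2$ as in (2) with $\sigma_3=a_3(f)/9$. Hence no newform of weight $6$ and level $30$ has $a_3=-9$. On the other hand, a plausible general statement about congruences, applied to the Eisenstein series of weight $6$ and the prime $7$, predicts a newform of level $30$ with $a_3=-9$. So that statement is false. The second half of the lecture proves that it is true when few primes are involved, and that the ranges found cannot be enlarged in general.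

## 2. The congruence statement and its smallest instance

For even $k\ge4$ let
$$E_k(z)=-\frac{B_k}{2k}+\sum_{n\ge1}\sigma_{k-1}(n)q^n,\qquad q=e^{2\pi iz},\quad \sigma_a(n)=\sum_{d\mid n}d^a .$$
Let $S_k(N)\subset M_k(N)$ be the cusp forms and modular forms of weight $k$ for $\Gamma_0(N)$. Hecke eigenforms are normalized to have first coefficient $1$. Let $N=MN'$ be square-free and $g\in M_k(M)$ a newform of level $M$. The Eisenstein case is included: for $k\ge4$ it forces $M=1$ and $g=E_k$. For a prime $p\mid N'$ the Atkin–Lehner involution acts on such $g$ by $(g|W_p)(z)=p^{k/2}g(pz)$. Let $D(N')$ be the set of divisors of $N'$, let $\varepsilon:D(N')\to\{\pm1\}$ be multiplicative, and put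
$$g_{N'}^{(\varepsilon)}=g\Big|\prod_{p\mid N'}(1+\varepsilon(p)W_p),\qquad g_{N'}^{(\varepsilon)}(z)=\sum_{d\mid N'}\varepsilon(d)d^{k/2}g(dz). \tag{3}$$
Since $(1+\varepsilon(p)W_p)W_p=\varepsilon(p)(1+\varepsilon(p)W_p)$, this is an eigenform of $W_p$ with eigenvalue $\varepsilon(p)$ for every $p\mid N'$. Let $S_k^{(\varepsilon)}(N)\subset S_k(N)$ be the subspace on which $W_p=\varepsilon(p)$ for all $p\mid N'$. For $g=E_k$ we also consider
$$\frac{B_k}{2k}\prod_{p\mid N}\big(p^{k/2}+\varepsilon(p)\big), \tag{4}$$
which is up to sign the constant term $-\frac{B_k}{2k}\prod_{p\mid N}(1+\varepsilon(p)p^{k/2})$ of $E_{k,N}^{(\varepsilon)}:=(E_k)_N^{(\varepsilon)}$ at $\infty$.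

A congruence $f\equiv h\pmod{\mathfrak l}$ means the following: clear the denominator of the constant term; then the difference of the coefficients at $\infty$ lies in $\mathfrak l$, for every index.

**Statement (S).** Assume $N=MN'$ square-free and $k\ge4$ even, and let $g\in M_k(M)$ be a newform of level $M$ with Hecke eigenvalues $\lambda_p$ for $p\mid N'$. Let $\varepsilon$ be as above. Assume that for all $p\mid N'$
$$\lambda_p\equiv-\varepsilon(p)p^{k/2-1}(p+1)\pmod{\mathfrak l}, \tag{5}$$
for $\mathfrak l$ a prime ideal of residue characteristic $\ell$ in the field generated by the Hecke eigenvalues of all newforms in $S_k^{(\varepsilon)}(N)$, with $\ell>k-2$, $\ell\nmid6N$. If $M=1$ and $g=E_k$, assume also that $\ell$ divides the numerator of (4). Then there is a newform $f\in S_k^{(\varepsilon)}(N)$ of level $N$ with $f\equiv g_{N'}^{(\varepsilon)}\pmod{\mathfrak l}$.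

The statement comes from Radu Gaba and Alexandru A. Popa, "A generalization of Ramanujan's congruence to modular forms of prime level", arXiv:1612.00765 (2016). We are asked to prove or disprove it. Fix once and for all a prime of $\overline{\mathbb Q}$ above $\mathfrak l$; all congruences are modulo it.

**Two facts used throughout.** Let $f$ be a newform of square-free level and $p$ a prime dividing the level. If $w_p=\pm1$ is its $W_p$-eigenvalue, then $a_p(f)=-w_p\,p^{k/2-1}$ (Atkin–Lehner). We put $s_p(f)=a_p(f)/p^{k/2-1}=-w_p$. So a newform of level $N$ in $S_k^{(\varepsilon)}(N)$ has $a_p=-\varepsilon(p)p^{k/2-1}$ for $p\mid N'$. Secondly, for $g=E_k$ we have $\lambda_p=1+p^{k-1}$ and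
$$1+p^{k-1}+\varepsilon p^{k/2-1}(p+1)=(1+\varepsilon p^{k/2})(1+\varepsilon p^{k/2-1}), \tag{6}$$
so (5) says that $\ell$ divides $(p^{k/2}+\varepsilon(p))(p^{k/2-1}+\varepsilon(p))$.

**Example ($N=5$, $k=4$, $\ell=13$).** Take $g=E_4$ and $\varepsilon(5)=1$. Then $5^2+1=26$, so (5) holds, and (4) is $\pm\frac{26}{240}=\pm\frac{13}{120}$. The space $S_4(5)$ has dimension $1$ and is spanned by
$$\eta(z)^4\eta(5z)^4=q\prod_n(1-q^n)^4(1-q^{5n})^4=q-4q^2+2q^3+8q^4-5q^5-8q^6+\cdots .$$
This is a newform, as $S_4(1)=0$, and $a_5=-5$ means $w_5=1=\varepsilon(5)$. The coefficients of $E_{4,5}^{(\varepsilon)}=E_4(z)+25E_4(5z)$ at $q,\dots,q^6$ are $1,\,9,\,28,\,73,\,126+25=151,\,252$. Modulo $13$ they are $1,-4,2,8,-5,-8$. The constant terms also agree modulo $13$. By Sturm's theorem, with bound $\frac{4}{12}\cdot6=2$, the two forms agree modulo $13$ at all indices. So (S) holds here.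

The hypotheses of (S) are the right ones to impose, in the following sense.

**Proposition 4 (necessity).** Let $f\in S_k^{(\varepsilon)}(N)$ be a newform of level $N$ with $f\equiv g_{N'}^{(\varepsilon)}\pmod{\mathfrak l}$. Then (5) holds for all $p\mid N'$, and if $g=E_k$ then $\ell$ divides the numerator of (4).

*Proof.* Let $g=E_k$ and write the constant term of $g_{N'}^{(\varepsilon)}$ as $u/v$ in lowest terms. After multiplication by $v$ the constant terms are $0$ and $u$, so $\ell\mid u$. Hence $\ell\nmid v$, and the coefficients of index $\ge1$ are congruent before multiplication too. For cuspidal $g$ there is no denominator. In both cases the coefficients at $p\mid N'$ give $-\varepsilon(p)p^{k/2-1}\equiv\lambda_p+\varepsilon(p)p^{k/2}$, which is (5). $\square$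

Write $\omega(n)$ for the number of prime factors of $n$. The results are these.

**Theorem 1 (disproof).** Every newform $f$ of weight $6$ and level $30$ has $a_3(f)=+9$. Hence (S) fails for $k=6$, $M=1$, $g=E_6$, $N=N'=30$, $\ell=7$, $(\varepsilon(2),\varepsilon(3),\varepsilon(5))=(-1,+1,+1)$. It also fails for $g=E_k$ with

- $N=30$, $k=10$, $\ell=11$, $\varepsilon(2)=1$, $\varepsilon(3)=\varepsilon(5)=-1$;
- $N=30$, $k=12$, $\ell=13$, $\varepsilon(2)=\varepsilon(5)=1$, $\varepsilon(3)=-1$;
- $N=42$, $k=4$, $\ell=5$, $\varepsilon(2)=\varepsilon(3)=\varepsilon(7)=1$.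

**Theorem 2 (positive results).** Let $k\ge4$ be even, $\ell>k-2$, $\ell\nmid6N$. Statement (S) is true if

- (i) $g$ is cuspidal, $\omega(M)$ is odd and $N'$ is prime; or
- (ii) $g$ is cuspidal, $M=1$ and $\omega(N')\le2$; or
- (iii) $g=E_k$ and $\omega(N')\le2$.

No irreducibility of residual representations is assumed.

**Theorem 3 (sharpness).** Statement (S) fails for some $g=E_k$ with $\omega(N')=3$; for some cuspidal $g$ with $(\omega(M),\omega(N'))=(2,1)$, namely $M=6$, $N'=5$, $k=6$, $\ell=7$; and for some cuspidal $g$ with $(\omega(M),\omega(N'))=(1,2)$, namely $M=7$, $N'=6$, $k=4$, $\ell=5$.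

**The natural first attempt for $g=E_k$, and where it stops.** The constant term of $E_{k,N}^{(\varepsilon)}$ is divisible by $\ell$ at every cusp, so modulo $\ell$ this form is a cusp form. Lift it to characteristic $0$ and take an eigenform with the same eigenvalues modulo $\ell$. All this works (Lemma 8 below). But the eigenform belongs to a newform $f_d$ of some level $d\mid N$, and nothing in the argument forces $d=N$. In the example $N=5$ we were saved by $S_4(1)=0$. In general one must still raise the level from $d$ to $N$, one prime at a time. The device we use for this at level $d>1$ is the definite quaternion algebra of discriminant $d$, which exists only when $\omega(d)$ is odd. Starting from level $1$ one can go $1\to p_1\to p_1p_2$, and then this road ends. To learn whether a newform of level $p_1p_2p_3$ exists, look at that level directly: $\omega=3$ is odd, so the definite algebra of discriminant $p_1p_2p_3$ sees exactly the newforms.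

## 3. From newforms to sign vectors

Let $N$ be square-free with $\omega(N)$ odd, let $D$ be the definite quaternion algebra over $\mathbb Q$ of discriminant $N$ (ramified exactly at $\infty$ and the primes $p\mid N$), $R$ a maximal order, $\hat R=R\otimes\hat{\mathbb Z}$, and
$$\mathcal U=\prod_{p\mid N}D_p^\times\times\prod_{p\nmid N}R_p^\times\subset D_{\mathbb A_f}^\times .$$

**Recalled facts.** Eichler's mass formula says
$$\sum_i\frac1{|R_i^\times|}=\frac1{24}\prod_{p\mid N}(p-1), \tag{7}$$
where $g_i$ runs over representatives of the finite set $D^\times\backslash D_{\mathbb A_f}^\times/\hat R^\times$ and $R_i=D\cap g_i\hat Rg_i^{-1}$. For instance, for discriminant $2$ the Hurwitz order has $24$ units, so its class alone exhausts the mass $1/24$ and there is one class.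

For a newform $f$ of weight $k$ and level $N$ let $\pi$ be its automorphic representation. For $p\mid N$ we have $\pi_p=\mathrm{St}\otimes\psi_p$ with $\psi_p$ unramified, $\psi_p(p)=s_p(f)$. The Jacquet–Langlands correspondence matches the automorphic representations $\pi'$ of $D_{\mathbb A}^\times$ that are not one-dimensional with the cuspidal $\pi$ of $GL_2$ that are square-integrable at every ramified place of $D$. Each $\pi'$ occurs with multiplicity one, $\pi'_v\cong\pi_v$ at the split places, the discrete series of weight $k=2j+2$ corresponds to $V_j$ at $\infty$, and $\mathrm{St}\otimes\psi$ corresponds to $\psi\circ\mathrm{Nrd}$ at a ramified prime.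

**Lemma 5.** Assume $D_{\mathbb A_f}^\times=D^\times\mathcal U$. Let $f$ be a newform of weight $k=2j+2\ge4$ and level $N$. For $\gamma\in D^\times\cap\mathcal U$ put $\psi(\gamma)=\prod_{p\mid N}\psi_p(\mathrm{Nrd}\,\gamma)=\prod_{p\mid N}s_p(f)^{\mathrm{ord}_p(\mathrm{Nrd}\,\gamma)}$. Then there is a nonzero $v\in V_j$ with
$$\gamma v=\psi(\gamma)v\qquad\text{for all }\gamma\in D^\times\cap\mathcal U. \tag{8}$$

*Proof.* **Step 1: a vector-valued function.** We turn $\pi'$ into a function on $D_{\mathbb A_f}^\times$ with values in $V_j$. By Jacquet–Langlands, $\pi'_\infty\cong V_j$, $\pi'_p=\psi_p\circ\mathrm{Nrd}$ for $p\mid N$, and $\pi'_p\cong\pi_p$ is unramified for $p\nmid N$. Choose $x\ne0$ in $\pi'_f$ on which $\mathcal U$ acts by the character $\psi(u)=\prod_{p\mid N}\psi_p(\mathrm{Nrd}\,u_p)$. For $v'\in V_j$ let $\Phi_{v'}$ be the automorphic form attached to $v'\otimes x$. For $g\in D_{\mathbb A_f}^\times$ the map $v'\mapsto\Phi_{v'}(g)$ (with component $1$ at $\infty$) is an element $F(g)$ of the dual of $V_j$, which is isomorphic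 to $V_j$. Left invariance of $\Phi_{v'}$ under $\gamma\in D^\times$ allows us to replace the finite component $\gamma$ by the component $\gamma^{-1}$ at infinity: $\Phi_{v'}(\gamma gu)=\psi(u)\Phi_{\gamma^{-1}v'}(g)$. This says
$$F(\gamma gu)=\psi(u)\,\gamma F(g),\qquad\gamma\in D^\times,\ u\in\mathcal U. \tag{9}$$
And $F\ne0$, because $\Phi_{v'}(g_\infty g)=\Phi_{g_\infty v'}(g)$, so $F=0$ would make all $\Phi_{v'}$ vanish.

**Step 2: evaluation at $1$.** We now use the class number hypothesis. By (9) and $D_{\mathbb A_f}^\times=D^\times\mathcal U$, the function $F$ is determined by $v:=F(1)$, so $v\ne0$. For $\gamma\in D^\times\cap\mathcal U$, regarding $\gamma$ as an element of $D^\times$ gives $F(\gamma)=\gamma v$, and regarding it as an element of $\mathcal U$ gives $F(\gamma)=\psi(\gamma)v$. $\square$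

**Example (level 2).** Let $D$ be the Hamilton quaternions with the Hurwitz order; there is one class, so Lemma 5 applies. One can realize $V_j$ as the harmonic polynomials of degree $j$ in $x,y,z$, with $D^\times$ acting by rotations of the space of trace-zero quaternions. Units have norm $1$, so $v$ is invariant under the tetrahedral group, which contains the sign changes of two coordinates and the cyclic permutations. In degrees $1$ and $2$ there is no nonzero invariant harmonic polynomial. In degree $3$ the only one up to scalars is $xyz$. Conjugation by $1+i$, of norm $2$, is $i\mapsto i$, $j\mapsto k$, $k\mapsto-j$, so it sends $xyz$ to $-xyz$, and a newform of weight $8$ and level $2$ must have $s_2=-1$. Indeed $\eta(z)^8\eta(2z)^8=q-8q^2+\cdots$ spans $S_8(2)$, and $-8=-2^3$.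

## 4. Discriminant 30

Return to $D$ and $R$ of Section 1.

**Lemma 6.** The algebra $D$ of Section 1 has discriminant $30$, $R$ is a maximal order, and $D_{\mathbb A_f}^\times=D^\times\mathcal U$. Consequently, for a newform $f$ of level $30$: if $k=6$, then $s_3(f)=1$, i.e. $a_3(f)=9$; if $k=10$ or $12$ and $s_3(f)=1$, then $s_2(f)s_5(f)=(-1)^{k/2-1}$.

*Proof.* **Step 1: ramification.** We check that this is the algebra of Section 3 for $N=30$. On $\mathbb Z[\rho]$ the form $\mathrm{Trd}(x\bar y)$ has Gram matrix $\begin{pmatrix}2&-1\\-1&2\end{pmatrix}$, of determinant $3$. On $\mathbb Z[\rho]b$ it is ten times this, of determinant $300$. The two parts are orthogonal. The product is $900=30^2$, so $R$ has reduced discriminant $30$ and $D$ is split outside $30$ and $\infty$. It is ramified at $\infty$, since $-3$ and $-10$ are negative. At $p=2,5$ the extension $\mathbb Q_p(\sqrt{-3})/\mathbb Q_p$ is the unramified quadratic field extension and $-10$ has odd valuation, so $-10$ is not a norm and $D$ is ramified. The number of ramified places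 is even, so $D$ is ramified at $3$. Hence $\mathrm{disc}\,D=30$, the reduced discriminant of $R$, and $R$ is maximal.

**Step 2: the classes.** We show that they all lie in $D^\times\mathcal U$. The mass (7) is $\frac{1\cdot2\cdot4}{24}=\frac13$. If $\mathrm{Nrd}(x+yb)=1$, then $y=0$ and $x\in\mathbb Z[\rho]^\times$, so $|R^\times|=6$ and the class of $1$ contributes $\frac16$. Let $\Pi\in D_{\mathbb A_f}^\times$ be a uniformizer of $D_2$ at $2$ and $1$ elsewhere. Since $R_2$ is the unique maximal order of $D_2$, $\Pi$ normalizes $\hat R$ and its class also contributes $\frac16$. If this class were trivial, then $\Pi=\gamma u$ with $\gamma\in D^\times$, $u\in\hat R^\times$. Then $\gamma=\Pi u^{-1}\in D\cap\hat R=R$ and $\mathrm{Nrd}\,\gamma=2$. But $N(x)+10N(y)=2$ forces $y=0$, $N(x)=2$, and the norm form of $\mathbb Z[\rho]$ takes the values $0,1,3,4,\dots$ and not $2$. So the two classes are distinct and $\frac16+\frac16=\frac13$ exhausts the mass. Since $1,\Pi\in\mathcal U$ and $\hat R^\times\subset\mathcal U$, we get $D_{\mathbb A_f}^\times=D^\times\mathcal U$.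

**Step 3: the signs.** We apply (8) to $\rho,a,b$. They lie in $R$ and have norms $1,3,10$, so they are units of $R_p$ for $p\nmid30$ and lie in $D^\times\cap\mathcal U$. We have $\psi(\rho)=1$, $\psi(a)=s_3$, $\psi(b)=s_2s_5$. So $v$ satisfies (2) with $\sigma_3=s_3$, $\sigma_{10}=s_2s_5$, and $j=k/2-1$ equals $2,4,5$ for $k=6,10,12$. The two consequences listed in Section 1 are the claims. $\square$

## 5. Discriminant 42

**Lemma 7.** Every newform of weight $4$ and level $42$ has $a_2=+2$.

*Proof.* **Step 1: the order.** We write down a maximal order of discriminant $42$. Let $D=\mathbb Q\langle i,\mathbf j\rangle$ with $i^2=-1$, $\mathbf j^2=-21$, $\kappa:=i\mathbf j=-\mathbf ji$, so $\kappa^2=-21$. Put $h=\frac{1+i+\mathbf j+\kappa}2$ and $R=\mathbb Z1+\mathbb Zi+\mathbb Z\mathbf j+\mathbb Zh$. The trace of $h$ is $1$ and its norm is $\frac{1+1+21+21}4=11$, so $h^2=h-11$. With $i\kappa=-\mathbf j$, $\kappa i=\mathbf j$, $\mathbf j\kappa=21i$, $\kappa\mathbf j=-21i$ one finds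
$$ih=h-1-\mathbf j,\quad hi=h-1-\kappa,\quad \mathbf jh=h-11+10i-\kappa,\quad h\mathbf j=h-11-11i,$$
and $\kappa=2h-1-i-\mathbf j\in R$. So $R$ is an order. The lattice spanned by $1,i,\mathbf j,\kappa$ has Gram determinant $2\cdot2\cdot42\cdot42=84^2$ and index $2$ in $R$, so $R$ has reduced discriminant $42$, and $D$ is split outside $42$ and $\infty$. It is ramified at $\infty$, and at $3$ and $7$, where $-1$ is a non-residue and $-21$ has odd valuation. By parity it is ramified at $2$. So $\mathrm{disc}\,D=42$ and $R$ is maximal.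

**Step 2: the classes.** We prove $D_{\mathbb A_f}^\times=D^\times\mathcal U$. Elements of $R$ are $\frac12(a_0+a_1i+a_2\mathbf j+a_3\kappa)$ with all $a_\nu$ integers of the same parity, of norm $\frac14(a_0^2+a_1^2+21(a_2^2+a_3^2))$. Norm $1$ forces $a_2=a_3=0$, hence all $a_\nu$ even, and $a_0^2+a_1^2=4$. So $R^\times=\{\pm1,\pm i\}$. Norm $3$ forces $a_2=a_3=0$ and $(a_0/2)^2+(a_1/2)^2=3$, which is impossible. The mass is $\frac{1\cdot2\cdot6}{24}=\frac12$. As in Lemma 6, the class of $1$ and the class of a uniformizer at $3$ contribute $\frac14$ each, and they are distinct because there is no element of norm $3$. So they are all the classes, and both lie in $D^\times\mathcal U$.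

**Step 3: the sign.** We apply (8) to $i$ and $1+i$. For $k=4$ we have $j=1$, and $V_1=\mathrm{Sym}^2\otimes\det^{-1}$ is the space of trace-zero elements of $D\otimes\mathbb C$ under conjugation. Since $\mathrm{Nrd}\,i=1$, $v$ commutes with $i$, so $v\in\mathbb Ci$. The element $1+i$ has norm $2$, so it lies in $\mathcal U$ and $\psi(1+i)=s_2$. It commutes with $i$, so $v=s_2v$ and $s_2=1$. Hence $a_2=2$. $\square$

## 6. Four counterexamples

*Proof of Theorem 1.* The first sentence is Lemma 6. In each case we check the hypotheses of (S), using (6): it is enough that $\ell\mid p^{k/2}+\varepsilon(p)$ for all $p\mid N$. Then we compare signs. A newform of level $N$ in $S_k^{(\varepsilon)}(N)$ has $s_p=-\varepsilon(p)$.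

**Case $N=30$, $k=6$, $\ell=7$.** We have $7>4$ and $7\nmid180$. Here $2^3-1=7$, $3^3+1=28$, $5^3+1=126=7\cdot18$, so (5) holds. As $B_6/12=1/504$, the quantity (4) is $\frac{7\cdot28\cdot126}{504}=49$. All hypotheses hold. A newform of level $30$ in $S_6^{(\varepsilon)}(30)$ would have $a_3=-\varepsilon(3)\cdot9=-9$, against $a_3=9$. Even without signs: the third coefficient of $E_{6,30}^{(\varepsilon)}$ is $244+27=271\equiv5\pmod7$, while every newform of level $30$ has $a_3=9\equiv2$. So no newform of level $30$ is congruent to $E^{(\varepsilon)}_{6,30}$ modulo any prime above $7$ of any number field.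

**Case $N=30$, $k=10$, $\ell=11$.** We have $11>8$, $11\nmid180$. Here $2^5+1=33$, $3^5-1=242=2\cdot11^2$, $5^5-1=3124=11\cdot284$. As $B_{10}/20=1/264$ and $11$ divides $264$ exactly once, $11$ divides the numerator of (4). A newform would have $s_3=1$ and $s_2s_5=\varepsilon(2)\varepsilon(5)=-1\ne(-1)^4$, against Lemma 6.

**Case $N=30$, $k=12$, $\ell=13$.** We have $13>10$, $13\nmid180$. Here $2^6+1=65$, $3^6-1=728=13\cdot56$, $5^6+1=15626=13\cdot1202$. As $B_{12}/24=-691/65520$ and $13$ divides $65520=13\cdot5040$ exactly once, $13$ divides the numerator of (4). A newform would have $s_3=1$ and $s_2s_5=1\ne(-1)^5$, against Lemma 6.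

**Case $N=42$, $k=4$, $\ell=5$.** We have $5>2$, $5\nmid252$. Here $2^2+1=5$, $3^2+1=10$, $7^2+1=50$, and (4) is up to sign $\frac{2500}{240}=\frac{125}{12}$. A newform would have $a_2=-2$, against Lemma 7. $\blacksquare$

## 7. Eisenstein series that are cusp forms modulo $\ell$

We turn to the positive results. From now on $\mathcal O$ is the ring of integers of a finite extension $K/\mathbb Q_\ell$ inside $\overline{\mathbb Q}_\ell$, taken as large as needed, with uniformizer $\varpi$ and residue field $\mathbb F$. We fix an isomorphism of $\overline K$ with $\mathbb C$ that induces the chosen prime on $\overline{\mathbb Q}$. The next lemma carries the first attempt of Section 2 as far as it goes.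

**Lemma 8.** Let $N$ be square-free, $k\ge4$ even, $\ell\nmid6N$, and let $\ell$ divide the numerator of (4). There are $d\mid N$ and a cuspidal newform $f_d$ of level $d$ and weight $k$ with $a_r(f_d)\equiv1+r^{k-1}$ for all primes $r\nmid N$ (including $r=\ell$), and with $W_p$-eigenvalue $\varepsilon(p)$ for $p\mid d$.

*Proof.* Let $G=E_{k,N}^{(\varepsilon)}$. Its constant term is $\pm(4)\in\ell\mathbb Z_{(\ell)}$, its other coefficients are integers, $a_1=1$, and $G|W_d=\pm G$ for all $d\mid N$. Let $M_k(N;\mathcal O)$ and $S_k(N;\mathcal O)$ be the forms and cusp forms whose expansion at $\infty$ has coefficients in $\mathcal O$.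

**Step 1: a moduli curve.** We need a place where forms can be reduced modulo $\varpi$. Choose a prime $t\ge3$ with $t\nmid N\ell$ and $t\equiv2\pmod\ell$, and let $\mathcal O$ contain the roots of unity of order $tN^2$. Let $X/\mathcal O$ be the compactified fine moduli scheme for $\Gamma_0(N)\cap\Gamma(t)$ with fixed Weil pairing. It is a smooth proper curve with geometrically connected fibers, since $N$ is square-free and $\ell\nmid Nt$ (Deligne–Rapoport). Let $C$ be its reduced cuspidal divisor and $\omega$ the Hodge bundle. Then $\omega^2\cong\Omega^1(C)$: this is the Kodaira–Spencer isomorphism for level $\Gamma(t)$, and $X$ is étale over that curve away from the cusps and tamely ramified there, as $\ell\nmid N$. By the $q$-expansion principle (Katz), a form whose expansion at $\infty$ is integral is a section of $\omega^k$ on $X$, so it is integral at all cusps. In particular $G\in H^0(X,\omega^k)$.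

**Step 2: all cusps.** We show that $G$ mod $\varpi$ vanishes at every cusp and that the $W_d$ preserve integrality. Let $\gamma\in SL_2(\mathbb Z)$. For square-free $N$ the cusps $\mathcal W_d\infty$ represent all cusps of $\Gamma_0(N)$, where $\mathcal W_d$ is an integral Atkin–Lehner matrix of determinant $d$. So $\gamma=\delta\,\mathcal W_dB$ with $\delta\in\Gamma_0(N)$ and $B$ upper triangular. The entries of $B$ lie in $\frac1d\mathbb Z$ and $\det B=1/d$. Hence its diagonal entries are $x/d$, $y/d$ with integers $xy=d$, and they are $\ell$-units. So the constant term of $G|\gamma=\pm G|B$ is an $\ell$-unit times that of $G$, and it lies in $\varpi\mathcal O$. Next, let $H\in M_k(N;\mathcal O)$. With $\gamma\in SL_2(\mathbb Z)$ such that $\gamma\infty=\mathcal W_d\infty$ we have $\mathcal W_d=\gamma B'$ with $B'$ integral, upper triangular, of determinant $d$. By Step 1, $H|\gamma$ has integral coefficients, and $|B'$ multiplies coefficients by $\ell$-units and roots of unity in $\mathcal O$. So $W_d$ preserves $M_k(N;\mathcal O)$, and hence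 also $S_k(N;\mathcal O)$.

**Step 3: lifting.** We lift $G$ mod $\varpi$ to a cusp form. By Serre duality $H^1(X_{\mathbb F},\omega^k(-C))$ is dual to $H^0(X_{\mathbb F},\Omega^1(C)\otimes\omega^{-k})=H^0(X_{\mathbb F},\omega^{2-k})$. This is $0$, since $k>2$ and $\deg\omega>0$ (the section $\Delta$ of $\omega^{12}$ vanishes at the cusps). So $H^1(X,\omega^k(-C))=0$ by Nakayama, and $H^0(X,\omega^k(-C))\to H^0(X_{\mathbb F},\omega^k(-C))$ is surjective. By Step 2, $G$ mod $\varpi$ lies in the target, so it lifts. The group $SL_2(\mathbb F_t)$ acts on $X$ and $\omega$. Its order $t(t^2-1)\equiv6\pmod\ell$ is prime to $\ell$, and $G$ is invariant. Averaging the lift gives a form invariant under $\Gamma_0(N)$, i.e. $F\in S_k(N;\mathcal O)$ with $F-G\in\varpi M_k(N;\mathcal O)$.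

**Step 4: an eigenform.** The lattice $S_k(N;\mathcal O)$ is saturated in $M_k(N;\mathcal O)$, so $S_k(N;\mathcal O)\otimes\mathbb F\subset M_k(N;\mathcal O)\otimes\mathbb F$, and there the class of $F$ equals that of $G$. It is nonzero, since $a_1=1$, and it is an eigenvector of the commuting operators $T_r$ ($r\nmid N$) and $W_p$ ($p\mid N$), with eigenvalues $1+r^{k-1}$ and $\varepsilon(p)$. The Deligne–Serre lemma says that a system of eigenvalues occurring in $L\otimes\mathbb F$, for a finite free $\mathcal O$-module $L$ with commuting operators, lifts to a system occurring in $L$ after a finite extension of $\mathcal O$. So there is a cuspidal eigenform with congruent eigenvalues. Its $W_p$-eigenvalues are signs congruent to $\varepsilon(p)$ modulo the odd prime $\ell$, hence equal to $\varepsilon(p)$.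

**Step 5: its newform.** Let $f_d$, of level $d\mid N$, be the newform with the same $T_r$-eigenvalues. By multiplicity one the eigenform lies in the span of the $f_d(ez)$, $e\mid N/d$. Let $p\mid d$. If $\begin{pmatrix}px&y\\Nz&pw\end{pmatrix}$ is an Atkin–Lehner matrix for $W_p$ in level $N$, then
$$\begin{pmatrix}e&0\\0&1\end{pmatrix}\begin{pmatrix}px&y\\Nz&pw\end{pmatrix}=\begin{pmatrix}px&ey\\Nz/e&pw\end{pmatrix}\begin{pmatrix}e&0\\0&1\end{pmatrix},$$
and the first matrix on the right is an Atkin–Lehner matrix for $W_p$ in level $d$, since $d\mid N/e$. So $W_p$ acts on this span by the eigenvalue of $f_d$, which is therefore $\varepsilon(p)$. $\square$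

## 8. Level raising as linear algebra

Let $\ell\ge5$ and let $p\ne\ell$ be a prime.

**Lemma 9.** Let $S,S_p$ be finite free $\mathcal O$-modules with perfect pairings, $i:S\to S_p$ and $\mathrm{tr}:S_p\to S$ adjoint maps with $\mathrm{tr}\circ i=p+1$, $w$ an isometric involution of $S_p$, and $\theta_p=\mathrm{tr}\circ w\circ i$. Let $\mathbb T$ be a commutative $\mathcal O$-algebra acting on $S,S_p$ and commuting with $i,\mathrm{tr},w$. Let $\eta=\pm1$, $\beta=i+\eta wi$, and assume $\beta\otimes\mathbb F$ injective. Let $x\in S\setminus\varpi S$ satisfy $\tau x=\lambda(\tau)x$ for $\tau\in\mathbb T$ and $\theta_px=\mu x$ with $\mu\equiv-\eta(p+1)\pmod\varpi$. Let $\mathfrak m=\ker(\lambda\bmod\varpi)$ and $\mathcal N=\{y\in S_p:wy=\eta y,\ \mathrm{tr}\,y=0\}$. Then $\mathcal N_{\mathfrak m}\ne0$.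

*Proof.* **Step 1: localization.** This isolates the part of the modules that concerns $x$. $\mathbb T$ acts through a finite $\mathcal O$-algebra, a product of local rings since $\mathcal O$ is complete. So $S$ and $S_p$ are direct sums of their localizations, and $x\in S_{\mathfrak m}$.

**Step 2: the adjoint of $\beta$.** This identifies $\mathcal N$ as a kernel. As $2$ is invertible, $S_p=S_p^\eta\oplus S_p^{-\eta}$ by eigenvalues of $w$. We have $w\beta=\eta\beta$, so $\beta(S)\subset S_p^\eta$. The adjoint is $\beta^*=\mathrm{tr}(1+\eta w)$, equal to $2\,\mathrm{tr}$ on $S_p^\eta$ and to $0$ on $S_p^{-\eta}$. Since $\beta\otimes\mathbb F$ is injective, $\beta$ is injective with torsion-free cokernel. So its transpose is surjective, and by perfectness $\beta^*:S_p\to S$ is surjective. It remains so on $S_p^\eta$. Localizing, $\beta^*:(S_p^\eta)_{\mathfrak m}\to S_{\mathfrak m}$ is surjective with kernel $\mathcal N_{\mathfrak m}$.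

**Step 3: contradiction.** Suppose $\mathcal N_{\mathfrak m}=0$. Then $(S_p^\eta)_{\mathfrak m}\cong S_{\mathfrak m}$, so the ranks agree. The image $\beta(S_{\mathfrak m})$ is saturated in $(S_p^\eta)_{\mathfrak m}$ and has full rank, so it is everything. Hence $\beta^*\beta$ is an automorphism of $S_{\mathfrak m}$. But
$$\beta^*\beta=\mathrm{tr}(1+\eta w)^2i=2\,\mathrm{tr}(1+\eta w)i=2(p+1+\eta\theta_p)$$
sends $x$ to $2(p+1+\eta\mu)x\in\varpi S_{\mathfrak m}$, while $x\notin\varpi S_{\mathfrak m}$. An automorphism cannot do this. $\square$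

The coefficients will be $V_{\mathcal O}=\mathrm{Sym}^n(\mathcal O^2)\otimes\det^{-n/2}$ with $n=k-2$; write $V_{\mathbb F}=V_{\mathcal O}\otimes\mathbb F$.

**Lemma 10.** Let $n$ be even and $0<n<\ell$. Then $V_{\mathcal O}$ has a perfect symmetric $GL_2(\mathbb Z_\ell)$-invariant pairing. If $T$ is a unipotent matrix $\begin{pmatrix}1&h\\0&1\end{pmatrix}$ with $\ell\nmid h$, then $T-1$ is a single nilpotent Jordan block on $V_{\mathbb F}$. The $SL_2(\mathbb F_\ell)$-module $V_{\mathbb F}$ is irreducible, and $V_{\mathbb F}^{SL_2(\mathbb F_\ell)}=0$.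

*Proof.* Put $\langle X^aY^{n-a},X^{n-a}Y^a\rangle=(-1)^a\binom na^{-1}$ and all other products of monomials $0$. The binomials are units as $n<\ell$, so the pairing is perfect. It is symmetric as $n$ is even. For linear forms $u=u_1X+u_2Y$, $v=v_1X+v_2Y$,
$$\langle u^n,v^n\rangle=\sum_a\binom na(-u_1v_2)^a(u_2v_1)^{n-a}=(u_2v_1-u_1v_2)^n .$$
The $n$-th powers span over $K$, so on $\mathrm{Sym}^n$ a matrix $g$ multiplies the pairing by $\det(g)^n$, and the twist by $\det^{-n/2}$ removes this factor. The same formula shows that the pairing on $V_{\mathcal O}\otimes K$ is invariant under $GL_2(K)$. With $TX=X$, $TY=Y+hX$ we get $(T-1)^nY^n=n!\,h^nX^n\ne0$ in $V_{\mathbb F}$, which has dimension $n+1$. So $T-1$ is a single block with kernel $\mathbb FX^n$. A nonzero submodule contains a vector killed by $T-1$ (take $h=1$), hence $X^n$. For the transposed unipotent $L$ we have $(L-1)^nX^n=n!\,Y^n\neq0$, so $X^n$ generates $V_{\mathbb F}$ under $L-1$. So the module is irreducible. It has dimension $n+1>1$, so there are no invariants. $\square$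

We shall prove:

**Proposition 11.** Let $g$ be a cuspidal newform of weight $k\ge4$ and square-free level $M$ with $M=1$ or $\omega(M)$ odd, let $p\nmid M$ be prime, $\ell>k-2$, $\ell\nmid6Mp$, $\varepsilon=\pm1$, and $\lambda_p(g)\equiv-\varepsilon p^{k/2-1}(p+1)$. Then there is a newform $f$ of level $Mp$ with $a_r(f)\equiv a_r(g)$ for all primes $r\nmid Mp$ (including $r=\ell$), $s_q(f)=s_q(g)$ for $q\mid M$, and $a_p(f)=-\varepsilon p^{k/2-1}$.

## 9. Raising the level on a definite quaternion algebra

*Proof of Proposition 11 for $\omega(M)$ odd.* Let $D$ be the definite quaternion algebra of discriminant $M$, $R$ a maximal order, and $R_r\cong M_2(\mathbb Z_r)$ fixed for $r\nmid M$. Let $U=\hat R^\times$, and let $U_0(p)\subset U$ be the subgroup that is upper triangular modulo $p$ at $p$.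

**Step 1: lattices with perfect pairings.** We supply $S$ and $S_p$. For $U'\in\{U,U_0(p)\}$ let
$$S(U')=\{\varphi:D^\times\backslash D_{\mathbb A_f}^\times\to V_{\mathcal O}:\ \varphi(gu)=u_\ell^{-1}\varphi(g)\ \text{for}\ u\in U'\},\qquad S=S(U),\ S_p=S(U_0(p)).$$
Let $t$ run over the finite set $D^\times\backslash D_{\mathbb A_f}^\times/U'$ and let $\Delta_t=t^{-1}D^\times t\cap U'$, a finite group as $D$ is definite. The map $\varphi\mapsto(\varphi(t))_t$ identifies $S(U')$ with $\bigoplus_tV_{\mathcal O}^{\Delta_t}$. An element of order $\ell$ in $\Delta_t$ would give a subfield $\mathbb Q(\zeta_\ell)$ of $D$, of degree $\ell-1\ge4$; but subfields of $D$ have degree at most $2$. So $\ell\nmid|\Delta_t|$ and the averaging projector of $\Delta_t$ is defined over $\mathcal O$. Hence $S(U')\otimes\mathbb F=S(U';V_{\mathbb F})$, the same space with values in $V_{\mathbb F}$, and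
$$\langle\varphi_1,\varphi_2\rangle=\sum_t|\Delta_t|^{-1}\langle\varphi_1(t),\varphi_2(t)\rangle$$
is a perfect pairing. By invariance of the pairing on $V_{\mathcal O}$ it does not depend on the representatives $t$.

**Step 2: the maps.** We supply $i,\mathrm{tr},w$ and check the hypotheses on them. Let $i$ be the inclusion, $(\mathrm{tr}\,y)(g)=\sum_{u\in U/U_0(p)}y(gu)$ with representatives supported at $p$, and $(wy)(g)=y(g\tau)$ with $\tau=\begin{pmatrix}0&1\\p&0\end{pmatrix}$ at $p$. The coset space has $p+1$ elements, so $\mathrm{tr}\circ i=p+1$. A direct computation gives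
$$\tau\begin{pmatrix}a&b\\c&d\end{pmatrix}\tau^{-1}=\begin{pmatrix}d&c/p\\pb&a\end{pmatrix}, \tag{10}$$
so $\tau$ normalizes $U_0(p)$ and $U_0(p)=U\cap\tau U\tau^{-1}$. Central ideles act trivially: $\mathbb A_f^\times=\mathbb Q^\times\hat{\mathbb Z}^\times$, rational numbers are absorbed on the left, and units act trivially on $V_{\mathcal O}$. As $\tau^2=p$ is central, $w^2=1$. Right translation by $\tau$ permutes the double cosets and conjugates the groups $\Delta_t$, so $w$ is an isometry. For adjointness, fix $t$ for $U$ and let $\varphi\in S$, $y\in S_p$. The $U_0(p)$-double cosets inside $D^\times tU$ correspond to $\Delta_t\backslash U/U_0(p)$. The stabilizer of $uU_0(p)$ in $\Delta_t$ has the order of $\Delta_{tu}$ taken for $U_0(p)$. So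
$$\frac1{|\Delta_t|}\sum_{u\in U/U_0(p)}\langle\varphi(tu),y(tu)\rangle$$
is the part of $\langle i\varphi,y\rangle$ coming from $D^\times tU$. As $\varphi(tu)=\varphi(t)$ for $u$ at $p$, it equals $|\Delta_t|^{-1}\langle\varphi(t),(\mathrm{tr}\,y)(t)\rangle$. Finally $\theta_p\varphi(g)=\sum_u\varphi(gu\tau)$ is the operator of the double coset $U\tau U=U\,\mathrm{diag}(p,1)_pU$, by (10).

**Step 3: the Hecke algebra.** We supply $\mathbb T$. Let it be generated by

- $T_r=r^{k/2-1}[U\,\mathrm{diag}(r,1)_rU]$ for primes $r\nmid Mp\ell$;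
- $T_\ell\varphi(g)=\sum_ix_i^*\varphi(gx_i)$, where $U\,\mathrm{diag}(\ell,1)_\ell U=\bigsqcup x_iU$ and $x^*=e^{-n/2}\mathrm{Sym}^n(x)$ for $\det x=\ell e$ with $e$ a unit;
- right translation by a uniformizer of $D_q$ for $q\mid M$,

and by the same formulas on $S_p$. The operator $x^*$ is integral, and $x^*=\ell^{n/2}\cdot(x\text{ acting on }V_{\mathcal O}\otimes K)$, so $(x_iu)^*u^{-1}=x_i^*$ and $T_\ell$ is well defined and preserves $S(U')$. The generators act at places different from $p$ and, among themselves, at different places. So $\mathbb T$ is commutative and commutes with $i,\mathrm{tr},w$.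

**Step 4: automorphic meaning.** We identify the eigenvalues. For $\varphi\in S(U')$ put $F(g)=g_\ell\varphi(g)$. Then $F(\gamma gu)=\gamma F(g)$ for $\gamma\in D^\times$, $u\in U'$. The embeddings of $D$ in $M_2(\mathbb C)$ through $D_\ell$ and through $D_\infty$ are conjugate (Skolem–Noether). So over $\mathbb C$ we obtain the functions as in (9), with trivial character, for the group $U'$. Reading the construction of Section 3 backwards, $\Phi(g_\infty g)=\xi(g_\infty^{-1}F(g))$ with $\xi$ in the dual of $V_{k/2-1}$ is an automorphic form, and therefore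
$$S(U')\otimes\mathbb C=\bigoplus_{\pi'_\infty\cong V_{k/2-1}}(\pi_f')^{U'} .$$
Since $k>2$, no $\pi'$ here is one-dimensional. The central character is trivial. At $q\mid M$, $\pi'_q$ has a vector fixed by $R_q^\times$, so it is an unramified character $\psi_q\circ\mathrm{Nrd}$. At $r\nmid Mp$ it is unramified. At $p$ it is unramified or $\mathrm{St}\otimes\psi_p$ with $\psi_p$ unramified. So the $\pi'$ correspond to the newforms $f'$ of weight $k$ and level $M$ for $U'=U$, and of level $M$ or $Mp$ for $U'=U_0(p)$. On each summand $\mathbb T$ acts by scalars. $T_r$ acts by $a_r(f')$. This includes $r=\ell$, since $g_\ell(T_\ell\varphi)(g)=\ell^{n/2}\sum_iF(gx_i)$ and $n/2=k/2-1$. The uniformizer at $q$ acts by $s_q(f')$. On $S$, $\theta_p$ acts by $p^{1-k/2}a_p(f')$.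

**Step 5: $\beta\otimes\mathbb F$ is injective.** This is the only hypothesis with content. Let $\varphi\in S(U;V_{\mathbb F})$ with $\varphi(g\tau)=-\eta\varphi(g)$ for all $g$. Then $\varphi$ is right invariant under $GL_2(\mathbb Z_p)$. It is also right invariant under $\tau GL_2(\mathbb Z_p)\tau^{-1}$: for $g'=g\tau u\tau^{-1}$ we have $\varphi(g')=-\eta\varphi(g'\tau)=-\eta\varphi(g\tau u)=-\eta\varphi(g\tau)=\varphi(g)$. The two groups generate a group containing
$$\begin{pmatrix}0&1\\-1&0\end{pmatrix}\cdot\tau\begin{pmatrix}0&1\\-1&0\end{pmatrix}\tau^{-1}=\begin{pmatrix}0&1\\-1&0\end{pmatrix}\begin{pmatrix}0&-1/p\\p&0\end{pmatrix}=\begin{pmatrix}p&0\\0&1/p\end{pmatrix}.$$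
Conjugating the unipotent subgroups of $SL_2(\mathbb Z_p)$ by its powers gives all upper and lower unipotent matrices over $\mathbb Q_p$. So $\varphi$ is right invariant under $SL_2(\mathbb Q_p)$.

Let $g\in D_{\mathbb A_f}^\times$, $h\in SL_2(\mathbb Z_\ell)$ at the place $\ell$, and $U^{(1)}=\{u\in U:u_\ell\equiv1\bmod\ell\}$. The norm-one group $D^1$ has strong approximation with respect to $p$, since $D^1(\mathbb Q_p)=SL_2(\mathbb Q_p)$ is not compact. Hence $ghg^{-1}=\gamma\cdot s\cdot gug^{-1}$ with $\gamma\in D^1(\mathbb Q)$, $s\in D^1(\mathbb Q_p)$, $u\in U^{(1)}$. So $gh=\gamma gs'u$ with $s'=g_p^{-1}sg_p\in SL_2(\mathbb Q_p)$, and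
$$h^{-1}\varphi(g)=\varphi(gh)=\varphi(gs'u)=u_\ell^{-1}\varphi(gs')=\varphi(gs')=\varphi(g),$$
because $u_\ell\equiv1$ acts trivially on $V_{\mathbb F}$. Hence $\varphi(g)\in V_{\mathbb F}^{SL_2(\mathbb F_\ell)}=0$ by Lemma 10.

**Step 6: conclusion.** We apply Lemma 9 and exclude level $M$. Let $x\in S\setminus\varpi S$ be an eigenvector attached to $g$ and let $\eta=\varepsilon$. Its $\theta_p$-eigenvalue is $\mu=p^{1-k/2}\lambda_p\equiv-\varepsilon(p+1)$. By Lemma 9, $\mathcal N_{\mathfrak m}\ne0$. The maps $w,\mathrm{tr}$ preserve the decomposition of Step 4, so some $\pi'$ whose $\mathbb T$-eigenvalues reduce to those of $g$ meets $\mathcal N\otimes\mathbb C$.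

Suppose $\pi'_p$ is unramified, with $z$ spanning $(\pi_f')^U$. The plane $(\pi_f')^{U_0(p)}$ is spanned by $z$ and $wz$: if $wz$ were a multiple of $z$, then $z$ would be invariant under $SL_2(\mathbb Q_p)$ as in Step 5, and $\pi'_p$ would be one-dimensional. So the part with $w=\varepsilon$ is spanned by $\beta z=z+\varepsilon wz$, and $\mathrm{tr}\,\beta z=(p+1+\varepsilon p^{1-k/2}a_p)z$. This is not $0$, since $|p^{1-k/2}a_p|\le2\sqrt p<p+1$ (Deligne). So $\pi'$ does not meet $\mathcal N\otimes\mathbb C$, a contradiction. Hence $\pi'$ comes from a newform $f$ of level $Mp$, with $w=\varepsilon$ on its line.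

It remains to read off the sign at $p$. Realize $\mathrm{St}$ as the locally constant functions on $\mathbb P^1(\mathbb Q_p)$ modulo constants. The Iwahori subgroup has two orbits $A,B$ on $\mathbb P^1(\mathbb Q_p)$, exchanged by $\tau$, and modulo constants $1_A=-1_B$ spans the fixed line. So $\tau$ acts on it by $-1$, and on the fixed line of $\mathrm{St}\otimes\psi_p$ by $-\psi_p(-p)=-\psi_p(p)=-s_p(f)$. Hence $s_p(f)=-\varepsilon$, i.e. $a_p(f)=-\varepsilon p^{k/2-1}$. For $q\mid M$, the signs $s_q(f)\equiv s_q(g)$ are equal, as $\ell$ is odd. Finally $a_r(f)\equiv a_r(g)$ for $r\nmid Mp$, because these are eigenvalues of elements of $\mathbb T$. $\square$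

## 10. Raising the level from level one

*Proof of Proposition 11 for $M=1$.* Now $D$ is not available, and group cohomology takes its place. Since $S_k(1)\ne0$, we have $k\ge12$. Let $\Gamma=SL_2(\mathbb Z)$ and let $\Gamma'$ be $\Gamma$ or $\Gamma_0(p)$. For a coefficient module $A$ let $H^1_!(\Gamma',A)$ be the kernel of $H^1(\Gamma',A)\to\prod_cH^1(\Gamma'_c,A)$ over all cusps $c\in\mathbb P^1(\mathbb Q)$, with $\Gamma'_c$ the stabilizer. For torsion-free groups this is the image of compactly supported cohomology $H^1_c$ in $H^1$. Put $S=H^1_!(\Gamma,V_{\mathcal O})$, $S_p=H^1_!(\Gamma_0(p),V_{\mathcal O})$.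

**Step 1: reduction to a torsion-free group.** We want perfect pairings, and first dispose of torsion. Let $\Gamma^*=\Gamma'\cap\Gamma(3)$. It is torsion-free, normal in $\Gamma'$, and $Q:=\Gamma'/\Gamma^*$ embeds in $SL_2(\mathbb F_3)$, of order $24$, prime to $\ell$. So $H^1(\Gamma',V_{\mathcal O})=H^1(\Gamma^*,V_{\mathcal O})^Q$. Restriction $H^1(\Gamma'_c,V_{\mathcal O})\to H^1(\Gamma^*_c,V_{\mathcal O})$ is injective, as the index divides $24$, hence also $H^1_!(\Gamma',V_{\mathcal O})=H^1_!(\Gamma^*,V_{\mathcal O})^Q$.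

**Step 2: $H^1_!(\Gamma^*,V_{\mathcal O})$ is saturated in the torsion-free module $H^1(\Gamma^*,V_{\mathcal O})$.** Here $n<\ell$ enters. The level of $\Gamma^*$ divides $3p$ and is prime to $\ell$, so $\Gamma^*$ surjects onto $SL_2(\mathbb F_\ell)$ and $H^0(\Gamma^*,V_{\mathbb F})=0$ by Lemma 10. The sequence $0\to V_{\mathcal O}\to V_{\mathcal O}\to V_{\mathbb F}\to0$ shows that $H^1(\Gamma^*,V_{\mathcal O})$ is torsion-free. Likewise $H_c^1$ is torsion-free, as $H_c^0=0$. Let $T_c$ generate $\Gamma^*_c$. It is conjugate in $\Gamma$ to $\begin{pmatrix}1&h\\0&1\end{pmatrix}$ with $h\mid3p$ (the sign is $+$, since $-1\not\equiv1$ modulo $3$). So $\ell\nmid h$ and $T_c-1$ is a single Jordan block on $V_{\mathbb F}$. Hence $H^1(\Gamma_c^*,V_{\mathcal O})=V_{\mathcal O}/(T_c-1)$ is cyclic by Nakayama, and it has rank one by the same computation over $K$. So it is free of rank one. Thus the target of $H^1\to\bigoplus_cH^1(\Gamma_c^*,V_{\mathcal O})$ (over representatives of the cusps) is torsion-free, and the kernel $H^1_!$ is saturated.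

**Step 3: perfectness.** Poincaré duality, with $V_{\mathcal O}$ self-dual by Lemma 10, gives an exact sequence $0\to\mathrm{Ext}^1(H_c^2,\mathcal O)\to H^1\to\mathrm{Hom}(H_c^1,\mathcal O)\to0$ for the group $\Gamma^*$ and coefficients $V_{\mathcal O}$. The first term is torsion and $H^1$ is torsion-free, so $H^1\cong\mathrm{Hom}(H^1_c,\mathcal O)$ and $H_c^1\times H^1\to\mathcal O$ is perfect. Let $B=\ker(H_c^1\to H^1)$, which is saturated as $H^1_!$ is torsion-free. The dual of $H^1_!=H^1_c/B$ is $B^\perp\subset H^1$. It contains $H^1_!$: if $\alpha\in B$ and $\tilde\alpha'\in H_c^1$ has image $\alpha'$ in $H^1$, then $\langle\alpha,\alpha'\rangle=\pm\langle\tilde\alpha',\mathrm{image}(\alpha)\rangle=0$. The ranks of $B^\perp$ and $H_!^1$ agree and both are saturated in $H^1$, so $B^\perp=H^1_!$. Thus the induced pairing on $H^1_!(\Gamma^*,V_{\mathcal O})$ is perfect. It is $Q$-invariant and $|Q|$ is prime to $\ell$, so it is perfect on the invariants. For any torsion-free $\Gamma^{**}\subset\Gamma'$ of finite index put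
$$\langle\alpha,\alpha'\rangle_{\Gamma'}=[\overline{\Gamma'}:\overline{\Gamma^{**}}]^{-1}\,\langle\alpha|_{\Gamma^{**}},\alpha'|_{\Gamma^{**}}\rangle_{\Gamma^{**}}\in K,$$
bars denoting images in $PSL_2$. Pairings multiply by the degree under restriction, so this does not depend on $\Gamma^{**}$. With $\Gamma^{**}=\Gamma^*$ it is, up to an $\ell$-unit, the pairing just shown to be perfect.

**Step 4: the maps and their meaning.** Let $i$ be restriction and $\mathrm{tr}$ corestriction, so $\mathrm{tr}\circ i=p+1$. By the double coset formula for restriction, corestriction preserves $H^1_!$. For $\delta\in GL_2(\mathbb Q)$ of positive determinant put $(\delta_*c)(\gamma)=\delta\,c(\delta^{-1}\gamma\delta)$, and let $w=(\tau_0)_*$ with $\tau_0=\begin{pmatrix}0&-1\\p&0\end{pmatrix}$, which acts on $V_{\mathcal O}$ by $p^{-n/2}\mathrm{Sym}^n(\tau_0)$. We have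
$$\tau_0\begin{pmatrix}a&b\\c&d\end{pmatrix}\tau_0^{-1}=\begin{pmatrix}d&-c/p\\-pb&a\end{pmatrix},\qquad \Gamma\cap\tau_0\Gamma\tau_0^{-1}=\Gamma_0(p), \tag{11}$$
so $w$ acts on $S_p$. Since $\tau_0^2=-p$ acts trivially on $V_{\mathcal O}$ ($n$ is even), $w^2=1$. By independence of $\Gamma^{**}$ and invariance of the pairing on $V_{\mathcal O}\otimes K$, $w$ is an isometry. For adjointness take $\Gamma^{**}=\Gamma(3p)$, normal in $\Gamma$ and contained in $\Gamma_0(p)$. For $\alpha\in S$, $\alpha'\in S_p$ the restriction of $\mathrm{tr}\,\alpha'$ to $\Gamma^{**}$ is $\sum_{\gamma\in\Gamma/\Gamma_0(p)}\gamma_*(\alpha'|_{\Gamma^{**}})$, and $\alpha|_{\Gamma^{**}}$ is fixed by $\gamma_*$. So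
$$\langle\alpha,\mathrm{tr}\,\alpha'\rangle_\Gamma=(p+1)[\overline\Gamma:\overline{\Gamma^{**}}]^{-1}\langle\alpha|_{\Gamma^{**}},\alpha'|_{\Gamma^{**}}\rangle_{\Gamma^{**}}=\langle i\alpha,\alpha'\rangle_{\Gamma_0(p)}.$$
Let $\mathbb T$ be generated by the integral Hecke operators $T_r$, $r\ne p$ prime (including $\ell$). With $\delta=\mathrm{diag}(r,1)$, $T_r$ is the corestriction from $\Gamma'\cap\delta\Gamma'\delta^{-1}$ to $\Gamma'$ of $\gamma\mapsto\mathrm{Sym}^n(\delta)c(\delta^{-1}\gamma\delta)$. These operators preserve $H^1_!$, commute with each other, with $i$ and $\mathrm{tr}$, and with $w$, because conjugation by $\tau_0$ preserves $\Gamma_0(p)\delta\Gamma_0(p)$.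

By Eichler–Shimura, $S\otimes\mathbb C\cong S_k(1)\oplus\overline{S_k(1)}$ and $S_p\otimes\mathbb C\cong S_k(p)\oplus\overline{S_k(p)}$, where $f$ goes to the class of $f(z)(zX+Y)^n\,dz$, with $(z,1)$ a column vector. For $\delta=\begin{pmatrix}\ast&\ast\\c&d\end{pmatrix}$, pulling this form back by $\delta$ and applying $\delta^{-1}$ on $V$ gives
$$f(\delta z)\det(\delta)^{1+n/2}(cz+d)^{-n-2}(zX+Y)^n\,dz=(f|_k\delta)(z)\,(zX+Y)^n\,dz,$$
with the slash operator normalized by $\det^{k/2}$. Since $\tau_0^{-1}$ and $\tau_0$ differ by a scalar, $w=W_p$. Moreover $T_r=r^{n/2}\sum f|\delta_\nu$ is the usual $T_r$, as $n/2=k/2-1$. And $\theta_p$ sends $f\in S_k(1)$ to the sum of $f|\tau_0\gamma$ over $\gamma\in\Gamma_0(p)\backslash\Gamma$, so $\theta_p=p^{1-k/2}T_p$.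

**Step 5: $\beta\otimes\mathbb F$ is injective.** By Steps 1 and 2, $S$ and $S_p$ are saturated in the torsion-free modules $H^1(\Gamma,V_{\mathcal O})$ and $H^1(\Gamma_0(p),V_{\mathcal O})$. So $S\otimes\mathbb F\subset H^1(\Gamma,V_{\mathbb F})$ and $S_p\otimes\mathbb F\subset H^1(\Gamma_0(p),V_{\mathbb F})$. Let $x\in S\otimes\mathbb F$ with $\beta x=0$. The aim is $x=0$.

*Gluing.* By (11), $x\in H^1(\Gamma,V_{\mathbb F})$ and $-\eta(\tau_0)_*x\in H^1(\tau_0\Gamma\tau_0^{-1},V_{\mathbb F})$ have the same restriction to $\Gamma_0(p)$. Let $\Delta=SL_2(\mathbb Z[1/p])$. It is the amalgam $\Gamma*_{\Gamma_0(p)}\tau_0\Gamma\tau_0^{-1}$ (Serre, *Trees*, II.1.4), and Mayer–Vietoris gives $y\in H^1(\Delta,V_{\mathbb F})$ with $y|_\Gamma=x$.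

*Restriction to a congruence subgroup.* Let $\Delta(\ell)=\ker(\Delta\to SL_2(\mathbb F_\ell))$. As $\Delta(\ell)$ acts trivially on $V_{\mathbb F}$, the restriction of $y$ is a homomorphism $h:\Delta(\ell)\to V_{\mathbb F}$ with $h(\delta\gamma\delta^{-1})=\delta h(\gamma)$ for $\delta\in\Delta$. Its kernel has finite index. By the congruence subgroup property of $SL_2(\mathbb Z[1/p])$ (Mennicke 1967; Serre, Ann. of Math. 92 (1970)), the kernel contains the principal congruence subgroup of some level $m$ prime to $p$, and we may take $\ell\mid m$. Since $\Delta\to SL_2(\mathbb Z/m)$ is surjective, $h$ factors through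
$$\ker(SL_2(\mathbb Z/m)\to SL_2(\mathbb F_\ell))=\mathcal K\times\prod_{r^c\| m,\ r\ne\ell}SL_2(\mathbb Z/r^c),\qquad\mathcal K=\ker(SL_2(\mathbb Z/\ell^e)\to SL_2(\mathbb F_\ell)),$$
where $\ell^e\| m$. The abelianization of $SL_2(\mathbb Z/r^c)$ is a quotient of $SL_2(\mathbb Z)^{ab}=\mathbb Z/12$, while $V_{\mathbb F}$ is an $\ell$-group with $\ell\ge5$. So $h$ is trivial on these factors. Let $\mathcal K_\nu=\ker(SL_2(\mathbb Z/\ell^e)\to SL_2(\mathbb Z/\ell^\nu))$. Then $\mathcal K_\nu/\mathcal K_{\nu+1}\cong\mathfrak{sl}_2(\mathbb F_\ell)$ as $SL_2(\mathbb F_\ell)$-modules. An equivariant homomorphism $\mathfrak{sl}_2(\mathbb F_\ell)\to V_{\mathbb F}$ is zero: the $\mathbb F$-span of its image is a submodule of dimension at most $3<k-1$ of the irreducible module $V_{\mathbb F}$. This is where $k\ge12$ is used. Applying this first to $\mathcal K_{e-1}$, then to $\mathcal K_{e-2}/\mathcal K_{e-1}$, and so on, we get $h|_{\mathcal K}=0$. Hence $h=0$.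

*The finite group.* By inflation–restriction, $y$ is inflated from some $\bar y\in H^1(SL_2(\mathbb F_\ell),V_{\mathbb F})$. Let $T=\begin{pmatrix}1&1\\0&1\end{pmatrix}$. Classes in $S$ vanish on $\langle T\rangle$, so $x|_{\langle T\rangle}=0$. It is the inflation of $\bar y|_{\langle T\bmod\ell\rangle}$, and inflation is injective on $H^1$. So $\bar y$ vanishes on $\langle T\bmod\ell\rangle$, a Sylow $\ell$-subgroup of $SL_2(\mathbb F_\ell)$. Hence $\bar y=0$, $y=0$ and $x=0$.

**Step 6: conclusion.** We apply Lemma 9 to a primitive eigenvector $x\in S$ attached to $g$, with $\eta=\varepsilon$ and $\mu=p^{1-k/2}\lambda_p\equiv-\varepsilon(p+1)$. So $\mathcal N_{\mathfrak m}\ne0$, and some newform $f'$ of level $1$ or $p$, with $a_r(f')\equiv a_r(g)$ for $r\ne p$, contributes to $\mathcal N\otimes\mathbb C$. If $f'$ had level $1$, its part of $S_p\otimes\mathbb C$ would be $i(S[f'])\oplus wi(S[f'])$, where $S[f']\subset S\otimes\mathbb C$ is the part of $f'$. The part with $w=\varepsilon$ is then $\beta(S[f'])$, and $\mathrm{tr}\,\beta=p+1+\varepsilon p^{1-k/2}a_p(f')\ne0$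 there by Deligne's bound, so it would not meet $\mathcal N\otimes\mathbb C$. Hence $f'$ has level $p$ and $W_p$-eigenvalue $\varepsilon$, and $a_p(f')=-\varepsilon p^{k/2-1}$. $\square$

## 11. Few primes: the proof of Theorem 2

Proposition 11 controls eigenvalues at primes. The next lemma passes to all coefficients.

**Lemma 12.** Assume the hypotheses of (S). Let $f$ be a newform of level $N$ with $a_r(f)\equiv a_r(g)$ for primes $r\nmid N$, $a_q(f)=a_q(g)$ for $q\mid M$, and $a_p(f)=-\varepsilon(p)p^{k/2-1}$ for $p\mid N'$. Then $f\in S_k^{(\varepsilon)}(N)$ and $f\equiv g_{N'}^{(\varepsilon)}$.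

*Proof.* The $W_p$-eigenvalue of $f$ is $-s_p(f)=\varepsilon(p)$ for $p\mid N'$. By (3) the Dirichlet series of $g_{N'}^{(\varepsilon)}$ is that of $g$ times $\prod_{p\mid N'}(1+\varepsilon(p)p^{k/2}p^{-s})$, so both forms have Euler products, which we compare with $X$ in place of the prime to the power $-s$. At $r\nmid N$ the factors are $(1-a_rX+r^{k-1}X^2)^{-1}$ and are congruent. At $q\mid M$ both are $(1-a_qX)^{-1}$. At $p\mid N'$ the factor of $g_{N'}^{(\varepsilon)}$ is
$$\frac{1+\varepsilon(p)p^{k/2}X}{1-\lambda_pX+p^{k-1}X^2}\equiv\frac{1+\varepsilon(p)p^{k/2}X}{(1+\varepsilon(p)p^{k/2-1}X)(1+\varepsilon(p)p^{k/2}X)}=\frac1{1+\varepsilon(p)p^{k/2-1}X},$$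
by (5), and this is the factor of $f$. So the coefficients of index $\ge1$ are congruent. The constant terms are $0$ if $g$ is cuspidal. If $g=E_k$ they agree modulo $\mathfrak l$ because $\ell$ divides the numerator of (4). $\square$

*Proof of Theorem 2.* **(i)** This is Proposition 11 with $\varepsilon=\varepsilon(p)$, $N'=p$, followed by Lemma 12; equal signs $s_q$ mean equal $a_q$.

**(ii)** If $N'=1$, take $f=g$. Otherwise let $p_1\mid N'$ and apply Proposition 11 with $M=1$ at $p_1$ to get $f_1$ of level $p_1$. If $N'=p_1$, use Lemma 12. If $N'=p_1p_2$, then $a_{p_2}(f_1)\equiv\lambda_{p_2}\equiv-\varepsilon(p_2)p_2^{k/2-1}(p_2+1)$, so Proposition 11 applies to $f_1$ with $M=p_1$, $\omega(M)=1$, at $p_2$. It gives $f$ of level $p_1p_2$ with $s_{p_1}(f)=s_{p_1}(f_1)=-\varepsilon(p_1)$ and $a_{p_2}(f)=-\varepsilon(p_2)p_2^{k/2-1}$. Now use Lemma 12.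

**(iii)** Take $f_d$ from Lemma 8. We first check that $f_d$ satisfies the level-raising condition at every $p\mid N/d$. Lemma 8 says nothing about $a_p(f_d)$ for such $p$, so we go through the Galois representation $\rho_{f_d}$. Its reduction has trace $a_r(f_d)\equiv1+r^{k-1}$ and determinant $r^{k-1}$ at Frobenius elements of primes $r\nmid N\ell$. By Chebotarev and Brauer–Nesbitt, the semisimplification of the reduction is $1\oplus\chi^{k-1}$, with $\chi$ the cyclotomic character modulo $\ell$. For $p\mid N/d$ the representation $\rho_{f_d}$ is unramified at $p\ne\ell$, with Frobenius trace $a_p(f_d)$. So, by hypothesis,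
$$a_p(f_d)\equiv1+p^{k-1}\equiv-\varepsilon(p)p^{k/2-1}(p+1).$$
If $N=1$, then $d=1$. If $N=p$, either $d=p$, or $d=1$ and Proposition 11 with $M=1$ gives level $p$. If $N=p_1p_2$, either $d=N$; or $d=p_\nu$ and Proposition 11 with $M=p_\nu$ gives level $N$; or $d=1$ and two applications of Proposition 11, as in (ii), give level $N$. In each case we obtain a newform of level $N$ with $a_r\equiv1+r^{k-1}$ for $r\nmid N$ and $s_p=-\varepsilon(p)$ for all $p\mid N$. Lemma 12 finishes the proof. $\blacksquare$

## 12. Failure just outside these ranges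

*Proof of Theorem 3.* **$g=E_k$, $\omega(N')=3$.** This is Theorem 1.

**$M=6$, $N'=5$, $k=6$, $\ell=7$.** We produce $g$ from Theorem 2(iii). Take $E_6$, level $6$, and signs $(\varepsilon(2),\varepsilon(3))=(-1,1)$. The hypotheses hold: $2^3-1=7$, $3^3+1=28$, and (4) is $\frac{7\cdot28}{504}=\frac7{18}$. So there is a newform $g$ of level $6$ with $a_2=4$, $a_3=-9$ and $a_5(g)\equiv1+5^5=3126\equiv4\pmod7$. It has rational coefficients: $\dim S_6(6)=3$, $\dim S_6(3)=1$ and $\dim S_6(2)=\dim S_6(1)=0$, so the new space of level $6$ has dimension $3-2=1$. With $\varepsilon(5)=1$ we have $-5^2\cdot6=-150\equiv4\pmod7$, so (5) holds for $g$ and $N'=5$. Also $7>4$ and $7\nmid180$. A newform $f$ of level $30$ with $f\equiv g_5^{(\varepsilon)}$ would have $a_3(f)\equiv a_3(g)=-9\pmod7$. By Theorem 1, $a_3(f)=9$, and $9\not\equiv-9\pmod 7$.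

**$M=7$, $N'=6$, $k=4$, $\ell=5$.** Take $E_4$, level $7$, $\varepsilon(7)=1$. Here $7^2+1=50$, and (4) is up to sign $\frac{50}{240}=\frac5{24}$. So Theorem 2(iii) gives a newform $g$ of level $7$, rational as $\dim S_4(7)=1$, with $a_r(g)\equiv1+r^3\pmod5$ for $r\ne7$. With $\varepsilon(2)=\varepsilon(3)=1$: $\lambda_2\equiv9\equiv-2\cdot3$ and $\lambda_3\equiv28\equiv-3\cdot4\pmod5$, so (5) holds, and $5>2$, $5\nmid252$. A newform of level $42$ in $S_4^{(\varepsilon)}(42)$ would have $a_2=-2$, against Lemma 7. $\blacksquare$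

In all these counterexamples $k=\ell-1$. The arguments above do not decide whether (S) holds for $\omega(N)\ge3$ outside the cases of Theorem 2 when, say, $k\le\ell-3$. As posed, for all $\ell>k-2$ with $\ell\nmid6N$, it is false.

## 13. Zeros of weight 6 forms on $X_0(30)$

The main counterexample can be checked in a second way, in which one sees the old forms fill the whole space. Let $S\subset S_6(30)$ be the forms with signs $(w_2,w_3,w_5)=(-,+,+)$. We show that $S$ has dimension $3$ and consists of old forms.

**Step 1: three old forms.** This bounds $\dim S$ from below. Apply Theorem 2(iii) with $k=6$, $\ell=7$ to the levels $6,10,15$ with signs $(w_2,w_3)=(-,+)$, $(w_2,w_5)=(-,+)$, $(w_3,w_5)=(+,+)$. The factors $7,28,126$ are divisible by $7$, and (4) is $\frac{7\cdot28}{504}=\frac7{18}$, $\frac{7\cdot126}{504}=\frac74$, $\frac{28\cdot126}{504}=7$. So there are newforms $f_6,f_{10},f_{15}$ with these signs, and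
$$f_6(z)+5^3f_6(5z),\qquad f_{10}(z)+3^3f_{10}(3z),\qquad f_{15}(z)-2^3f_{15}(2z)$$
lie in $S$. They come from different newforms, so they are independent.

**Step 2: at most three dimensions.** This bounds $\dim S$ from above, by counting zeros. If $\dim S\ge4$, there is $0\ne h\in S$ with $a_1=a_2=a_3=0$. It has order at least $4$ at $\infty$, hence at each of the $8$ cusps, which the $W_d$ permute transitively. Let $z_0$ be the fixed point in the upper half-plane of a trace-zero matrix $\begin{pmatrix}\alpha&\ast\\c&-\alpha\end{pmatrix}$ of determinant $d$ representing $W_d$. Then $cz_0-\alpha=\pm i\sqrt d$ is an eigenvalue of the matrix, so $(h|W_d)(z_0)=d^3(\pm i\sqrt d)^{-6}h(z_0)=-h(z_0)$. If $h|W_d=h$, then $h(z_0)=0$. This applies to $d=5$ with $\begin{pmatrix}5&-1\\30&-5\end{pmatrix}$, of determinant $-25+30=5$, and to $d=15$ with $\begin{pmatrix}15&-8\\30&-15\end{pmatrix}$, of determinant $-225+240=15$, since $w_5=w_3w_5=+1$. The group $(\mathbb Z/2)^3$ of Atkin–Lehner involutions acts faithfully on $X_0(30)$, and the stabilizer of a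 point is cyclic, as it acts faithfully on the tangent line. So stabilizers have order at most $2$. The two points found have stabilizers generated by $W_5$ and $W_{15}$. In an abelian group the stabilizer is constant along an orbit, so their orbits are disjoint, each of size $4$, and $h$ vanishes on both. So $h$ has at least $8\cdot4+4+4=40$ zeros. But $\Gamma_0(30)$ has index $72$ and no elliptic points, so $h$ has exactly $6\cdot72/12=36$ zeros. This is a contradiction, so $\dim S\le3$.

Hence $S$ is spanned by the three old forms of Step 1 and contains no newform of level $30$, in agreement with Theorem 1.
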